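# Shrinking a domain around its core

## 1. Plane domains: the core is empty or everything

Let $\Omega\subset\mathbb C$ be a domain, that is, a nonempty connected open set. Smooth means $C^\infty$. Look at all smooth subharmonic functions on $\Omega$ that are bounded from above, and ask at which points of $\Omega$ at least one of them is strictly subharmonic, meaning $\Delta\varphi>0$ there. The points where no such function is strict form the core $\mathfrak c(\Omega)$.

Three examples by hand. If $\Omega$ is bounded, then $|z|^2$ is bounded and $\Delta|z|^2=4$, so $\mathfrak c(\Omega)=\varnothing$. If $\Omega=\{|z|>1\}$, which is unbounded, then $|1/z|^2$ is bounded and its Laplacian is $4/|z|^4>0$, so again $\mathfrak c(\Omega)=\varnothing$. If $\Omega=\mathbb C$, then by Liouville's theorem every subharmonic function bounded from above is constant, so $\mathfrak c(\mathbb C)=\mathbb C$.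

The question of this lecture is the following. Suppose $\omega\subset\Omega$ is a smaller domain that still contains $\mathfrak c(\Omega)$. Does $\omega$ have the same core as $\Omega$? It is taken from Tobias Harz, Nikolay Shcherbina and Giuseppe Tomassini, "On defining functions for unbounded pseudoconvex domains", arXiv:1405.2250 (2014), where it concerns domains in $\mathbb C^n$. We begin with $n=1$.

One inclusion is free. If $p\in\omega$ and some smooth, bounded from above subharmonic function on $\Omega$ is strict at $p$, then its restriction to $\omega$ has the same properties. So $\mathfrak c(\omega)\subset\mathfrak c(\Omega)\cap\omega$.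

**Theorem 1.** If $n=1$, then $\mathfrak c(\Omega)\in\{\varnothing,\Omega\}$. Consequently $\mathfrak c(\Omega)\subset\omega\subset\Omega$ implies $\mathfrak c(\omega)=\mathfrak c(\Omega)$.

The proof uses some potential theory, for which we refer to T. Ransford, *Potential Theory in the Complex Plane*. For a finite Borel measure $\mu$ with compact support, put
$$p_\mu(z)=\int\log|z-\zeta|\,d\mu(\zeta),\qquad I(\mu)=\int p_\mu\,d\mu .$$
A set $E$ is polar if $I(\mu)=-\infty$ for every nonzero such $\mu$ with support in $E$. A single point $a$ is polar, since only the multiples of $\delta_a$ live on it and $\log 0=-\infty$. The closed unit disc is not polar: the normalized arc length $\sigma$ of the unit circle has $p_\sigma(z)=\max(\log|z|,0)$, hence $I(\sigma)=0$. Every non-polar compact set $K$ carries an equilibrium measure, a probability measure $\mu$ on $K$ for which $I(\mu)$ is maximal, and then $I(\mu)>-\infty$. We use two theorems. Frostman's theorem (Thm 3.3.4) gives $p_\mu\ge I(\mu)$ on all of $\mathbb C$ for this $\mu$. The removable singularity theorem (Thm 3.6.1) says that a bounded above subharmonic function extends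 subharmonically across a closed polar set.

**Proof of Theorem 1.** Let $E=\mathbb C\setminus\Omega$, a closed set.

**If $E$ is polar, the core is everything.** A bounded above subharmonic function on $\Omega=\mathbb C\setminus E$ extends to a subharmonic function on $\mathbb C$. The extension is bounded above, hence constant by Liouville's theorem. So no admissible function is strict anywhere, and $\mathfrak c(\Omega)=\Omega$.

**If $E$ is not polar, the core is empty.** By definition there is a nonzero measure of finite energy with compact support in $E$, and this support is a non-polar compact set $K\subset E$. Let $\mu$ be the equilibrium measure of $K$. Then $p_\mu\ge I(\mu)>-\infty$ on $\mathbb C$, and $p_\mu$ is harmonic off $K$, in particular on $\Omega$.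

Given $q\in\Omega$, take a probability measure $\nu$ with a smooth compactly supported density $g$ such that $g(q)>0$. Its potential $p_\nu$ is the convolution of $\log|\cdot|$ with $g$, so it is smooth, and $\Delta p_\nu=2\pi g$. Put $v=p_\nu-p_\mu$ on $\Omega$. Then $v$ is smooth, $\Delta v=2\pi g\ge0$, and $\Delta v(q)>0$.

It remains to bound $v$ from above. Both measures have mass $1$ and compact support, so $p_\nu(z)-\log|z|$ and $p_\mu(z)-\log|z|$ tend to $0$ as $z\to\infty$, hence $v\to0$ there. So there is $R$ with $v\le1$ on $\Omega\cap\{|z|\ge R\}$. On $\{|z|\le R\}$ the continuous function $p_\nu$ is bounded, and $-p_\mu\le-I(\mu)<\infty$. So $v$ is bounded above and $q\notin\mathfrak c(\Omega)$. Since $q$ was arbitrary, $\mathfrak c(\Omega)=\varnothing$.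

**The consequence.** Let $\mathfrak c(\Omega)\subset\omega\subset\Omega$. If $\mathfrak c(\Omega)=\Omega$, then $\omega=\Omega$. If $\mathfrak c(\Omega)=\varnothing$, then $\mathfrak c(\omega)\subset\mathfrak c(\Omega)=\varnothing$. $\blacksquare$

So in one variable the question is settled by a dichotomy: no core is a nonempty proper subset, so there is nothing to shrink around. What changes in $\mathbb C^n$?

## 2. A core that is a complex line

For a smooth real function $u$ on an open set in $\mathbb C^n$ the Levi form is
$$L_u(p;\xi)=\sum_{j,k}\frac{\partial^2u}{\partial z_j\partial\bar z_k}(p)\,\xi_j\bar\xi_k .$$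
The function $u$ is plurisubharmonic (psh) if $L_u\ge0$ everywhere, and strictly psh at $p$ if $L_u(p;\cdot)$ is positive definite. For $n=1$ we have $L_u=\frac14\Delta u\,|\xi|^2$. General psh functions are upper semicontinuous with values in $[-\infty,\infty)$ and subharmonic or $\equiv-\infty$ on complex lines. We shall use the chain rule: for smooth real $h$,
$$L_{h(v)}(\xi)=h'(v)\,L_v(\xi)+h''(v)\,\Bigl|\sum_j\frac{\partial v}{\partial z_j}\xi_j\Bigr|^2. \tag{1}$$

**Definition.** A function is admissible on a domain $\Omega\subset\mathbb C^n$ if it is smooth, psh and bounded from above on $\Omega$. The core $\mathfrak c(\Omega)$ is the set of points of $\Omega$ at which no admissible function on $\Omega$ is strictly psh.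

As before, restriction of admissible functions gives, for all domains $\omega\subset\Omega$,
$$\mathfrak c(\omega)\subset\mathfrak c(\Omega)\cap\omega. \tag{2}$$
If $\Omega$ is bounded, $|z|^2$ shows $\mathfrak c(\Omega)=\varnothing$. On $\mathbb C\times\mathbb D$, where $\mathbb D$ is the open unit disc, an admissible function is constant on each line $\mathbb C\times\{w\}$ by Liouville, so its Levi form vanishes in the direction $(1,0)$, and the core is everything.

Now a core that is neither empty nor everything. The computation will return in the main construction, so we do it once in general. Let $s$ be a smooth real function of $w$ and $u(z,w)=|z|^2e^{2s(w)}$. Then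
$$u_{z\bar z}=e^{2s},\qquad u_{z\bar w}=2\bar z s_{\bar w}e^{2s},\qquad u_{w\bar w}=|z|^2e^{2s}\bigl(4|s_w|^2+2s_{w\bar w}\bigr).$$
Since $s$ is real, $\overline{s_w}=s_{\bar w}$, and completing the square gives
$$L_u(\xi)=e^{2s}\Bigl(|\xi_1+2zs_w\xi_2|^2+2|z|^2s_{w\bar w}|\xi_2|^2\Bigr). \tag{3}$$
So $u$ is psh if $s$ is subharmonic.

**Example.** Let $G=\{(z,w)\in\mathbb C^2:|z|<e^{-|w|^2}\}$. Here $s=|w|^2$ and $u=|z|^2e^{2|w|^2}<1$ on $G$, so $u$ is admissible. As $s_{w\bar w}=1$, (3) shows that $u$ is strictly psh wherever $z\ne0$. On the other hand $G$ contains the line $\{0\}\times\mathbb C$, and by Liouville every admissible function is constant on it. Hence $\mathfrak c(G)=\{0\}\times\mathbb C$.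

For this $G$ the answer to the question is still yes. If $\omega\supset\{0\}\times\mathbb C$, Liouville's theorem works inside $\omega$ just as well, so $\{0\}\times\mathbb C\subset\mathfrak c(\omega)$, and (2) gives the other inclusion. To get a different answer, the reason why points lie in $\mathfrak c(\Omega)$ must be partly outside $\omega$.

## 3. Extension from the smaller domain by gluing

The sensible first attempt at a positive answer is this. Assume $p\notin\mathfrak c(\omega)$, so that an admissible $\varphi$ on $\omega$ is strictly psh at $p$. Extend $\varphi$ to $\Omega$ without changing it near $p$, by taking a smoothed maximum with an admissible function $\Psi$ on all of $\Omega$. This requires $\Psi$ to be small at $p$ and large outside $\omega$.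

**Theorem 2.** Let $\omega\subset\Omega$ be domains in $\mathbb C^n$ and $p\in\omega$. Suppose $\omega=\Omega$, or there is an admissible $\Psi$ on $\Omega$ with $\Psi(p)<\inf_{\Omega\setminus\omega}\Psi$. Then $p\in\mathfrak c(\omega)\iff p\in\mathfrak c(\Omega)$. In particular, if $\mathfrak c(\Omega)\subset\omega$ and every $p\in\mathfrak c(\Omega)$ admits such a $\Psi$ (depending on $p$), then $\mathfrak c(\omega)=\mathfrak c(\Omega)$.

**Proof.** If $\omega=\Omega$ there is nothing to prove. Otherwise put $b=\inf_{\Omega\setminus\omega}\Psi$, a finite number. By (2), $p\in\mathfrak c(\omega)$ implies $p\in\mathfrak c(\Omega)$. So let $p\notin\mathfrak c(\omega)$; we must show $p\notin\mathfrak c(\Omega)$.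

**Step 1: normalize $\varphi$.** Take $\varphi$ admissible on $\omega$ and strictly psh at $p$. By (1), $e^\varphi$ is psh and still strictly psh at $p$; it is positive and bounded. Replacing $\varphi$ by a small positive multiple of $e^{\varphi}$, we may assume $0<\varphi<1$.

**Step 2: a smooth maximum.** Let $\lambda:\mathbb R\to\mathbb R$ be smooth, even and convex with $\lambda(t)=|t|$ for $|t|\ge1$; convolve $|t|$ with an even smooth bump of integral $1$ supported in $[-1,1]$. Put
$$m(t_1,t_2)=\tfrac12\bigl(t_1+t_2+\lambda(t_1-t_2)\bigr).$$
By convexity $\lambda'$ is nondecreasing, and it equals $\mp1$ at the two ends, so $|\lambda'|\le1$; hence $m$ is nondecreasing in each variable. It is smooth and convex, and $m=\max(t_1,t_2)$ when $|t_1-t_2|\ge1$. When $|t_1-t_2|\le1$, convexity and $\lambda(\pm1)=1$ give $\lambda(t_1-t_2)\le1$. So in all cases $m\le\max(t_1,t_2)+\frac12$.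

If $u_1,u_2$ are smooth and psh, then
$$L_{m(u_1,u_2)}(\xi)=\sum_j m_{t_j}L_{u_j}(\xi)+\sum_{j,k}m_{t_jt_k}\,\eta_j\bar\eta_k,\qquad \eta_j=\sum_l\frac{\partial u_j}{\partial z_l}\xi_l ,$$
where the derivatives of $m$ are taken at $(u_1,u_2)$. Both sums are $\ge0$, since $m_{t_j}\ge0$ and the Hessian of $m$ is positive semidefinite. So $m(u_1,u_2)$ is smooth and psh.

**Step 3: rescale $\Psi$ so that the maximum switches in the right places.** Choose $c$ with $\Psi(p)<c<b$, put $b'=\frac{b+c}2$, so $c<b'<b$, and choose $A>0$ with $A(b'-c)\ge2$ and $A(c-\Psi(p))\ge2$. Let $\Psi'=A(\Psi-c)$ and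
$$\Phi=m(\varphi,\Psi')\ \text{ on }\omega,\qquad\Phi=\Psi'\ \text{ on }\Omega\setminus\omega .$$

**Step 4: check $\Phi$.** The set $U=\{\Psi>b'\}$ is open and contains $\Omega\setminus\omega$, where $\Psi\ge b>b'$. On $U\cap\omega$ we have $\Psi'>2>\varphi+1$, so $\Phi=\Psi'$ there. Hence $\Phi=\Psi'$ on all of $U$, and $\Phi$ is smooth and psh on both open sets $\omega$ and $U$, whose union is $\Omega$. It is bounded above because $\varphi$ and $\Psi'$ are and $m\le\max+\frac12$. Finally $\Psi'(p)\le-2$, so near $p$ we have $\Psi'<-1<\varphi-1$, and $\Phi=\varphi$ there. So $\Phi$ is admissible on $\Omega$ and strictly psh at $p$, that is, $p\notin\mathfrak c(\Omega)$.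

For the last assertion, the equivalence at every $p\in\mathfrak c(\Omega)$ gives $\mathfrak c(\Omega)\subset\mathfrak c(\omega)$, and (2) gives the reverse inclusion. $\blacksquare$

Try this on $G$. For $\omega=\{|z|<\frac12e^{-|w|^2}\}$ the function $\Psi=u$ is $0$ on the core and $\ge\frac14$ on $G\setminus\omega$, so Theorem 2 applies. For $\omega=\{|z|<\frac12e^{-2|w|^2}\}$ the same $\Psi$ no longer separates: on $|z|=\frac12e^{-2|w|^2}$ it equals $\frac14e^{-2|w|^2}$, which tends to $0$ as $w\to\infty$. Here Liouville inside $\omega$ came to the rescue.

So the gluing stops at exactly one point: nothing in the hypothesis $\mathfrak c(\Omega)\subset\omega$ produces a function $\Psi$ that separates $p$ from $\Omega\setminus\omega$. It turns out that such a $\Psi$ need not exist.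

**Theorem 3.** For every $n\ge2$ there are a pseudoconvex domain $\Omega\subset\mathbb C^n$ and a bounded pseudoconvex domain $\omega\subset\Omega$ with $\varnothing\ne\mathfrak c(\Omega)\subset\omega$ and $\mathfrak c(\omega)=\varnothing$.

So the answer to the question is no in general. The implication holds for $n=1$ and fails for every $n\ge2$, even when $\Omega$ and $\omega$ are pseudoconvex and $\omega$ is bounded.

## 4. Liouville's theorem on a sequence of growing discs

A bounded $\omega$ has empty core. So it is enough to find $\Omega$ whose core is nonempty and contained in a bounded domain $\omega\subset\Omega$. In the examples so far, core points came from entire lines, on which Liouville applies. A bounded set contains no such line. But look at how Liouville's theorem is proved.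

Let $g$ be a continuous subharmonic function on $\{|z|<R_0\}$ with $g\le C$, and let $M(r)=\max_{|z|=r}g$. For $0<r_1<r_2<R<R_0$, the function
$$H(z)=M(r_1)+\frac{\log(|z|/r_1)}{\log(R/r_1)}\bigl(M(R)-M(r_1)\bigr)$$
is harmonic on the annulus $r_1<|z|<R$, and $g\le H$ on both boundary circles. By the maximum principle $g\le H$ inside. On $|z|=r_2$ this is Hadamard's three circles theorem, the convexity of $M$ in $\log r$. With $M(R)\le C$ and $R\to R_0$ it gives
$$M(r_2)\le M(r_1)+\frac{\log(r_2/r_1)}{\log(R_0/r_1)}\bigl(C-M(r_1)\bigr). \tag{4}$$
If $R_0=\infty$ is allowed, the last term disappears, so $M(r_2)\le M(r_1)$, and the maximum principle makes $g$ constant. But (4) also speaks about finite $R_0$: if $R_0$ is huge, $M$ can hardly grow from $r_1$ to $r_2$. So we do not need a single infinite disc. A sequence of discs of radii $R_k\to\infty$, all finite, that converges to a bounded disc $F$ forces every admissible function to be constant on $F$.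

This suggests a Hartogs domain
$$\{(z,w)\in\mathbb C\times\mathbb D:|z|<e^{-s(w)}\}$$
in which the fibre over $w=0$ is a disc of finite radius, while the fibres over some points $\varepsilon_k\to0$ have radii tending to infinity. For pseudoconvexity we want $s$ subharmonic. So we need a subharmonic $s$ with $s(0)$ finite and $s(\varepsilon_k)\to-\infty$. Such an $s$ cannot be continuous at $0$, but a subharmonic function only has to be upper semicontinuous.

The most direct choice uses logarithmic poles: with $\varepsilon_k=2^{-k}$,
$$\tilde s(w)=\sum_{k\ge1}2^{-k}\log\frac{|w-\varepsilon_k|^2}5 .$$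
Here $\tilde s(0)=-\sum2^{-k}(2k\log2+\log5)$ is finite and $\tilde s(\varepsilon_k)=-\infty$. But this goes too far. The fibre over $\varepsilon_k$ is now all of $\mathbb C$. By Liouville the lines $\mathbb C\times\{\varepsilon_k\}$ belong to the core, so $\omega$ must contain them and cannot be bounded. Worse, the fibre over $0$, a disc $\tilde F$, is in the core: an admissible $\varphi$ is constant on each $\mathbb C\times\{\varepsilon_k\}$, so by continuity $\varphi(z,0)=\lim\varphi(z,\varepsilon_k)$ does not depend on $z$ for $(z,0)\in\tilde F$. Every domain $\omega$ that contains the core contains these lines and $\tilde F$, so the same argument runs inside $\omega$, and the points of $\tilde F$ stay in $\mathfrak c(\omega)$. The cure is to replace each pole by a deep but finite well.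

## 5. A subharmonic function with finite wells accumulating at the origin

For $k\ge1$ put $\varepsilon_k=2^{-k}$ and $\delta_k^2=e^{-k2^k}\le1$, and for $w\in\mathbb D$ let
$$s(w)=\sum_{k\ge1}2^{-k}f_k(w),\qquad f_k(w)=\log\frac{|w-\varepsilon_k|^2+\delta_k^2}5 .$$

**Lemma 1.** The function $s$ is subharmonic on $\mathbb D$, $s<0$, and $s(w)$ is finite for every $w\in\mathbb D$, including $w=0$. It is smooth on $\mathbb D\setminus\{0\}$, and $s(\varepsilon_k)<-k$ for all $k$.

**Proof.** **The terms.** Each $f_k$ is smooth, and it is subharmonic because
$$\partial_\zeta\partial_{\bar\zeta}\log(|\zeta|^2+\delta^2)=\frac{\delta^2}{(|\zeta|^2+\delta^2)^2}>0\qquad(\delta>0).$$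
On $\mathbb D$ we have $|w-\varepsilon_k|<2$, so $|w-\varepsilon_k|^2+\delta_k^2<4+1=5$ and $f_k<0$.

**Subharmonicity, and the value at $0$.** All terms are negative, so the partial sums decrease to $s$. Dropping $\delta_k^2$ gives
$$s(0)\ge\sum_k2^{-k}\log\frac{4^{-k}}5=-\sum_k2^{-k}(2k\log2+\log5)>-\infty .$$
A decreasing limit of subharmonic functions on a domain is subharmonic or $\equiv-\infty$. The second case is excluded, so $s$ is subharmonic, in particular upper semicontinuous. Also $s<0$, and $s(0)$ is finite.

**Smoothness off $0$.** Fix $r\in(0,1)$. For $r\le|w|<1$ and all $k$ with $\varepsilon_k<r/2$ we have $r/2\le|w-\varepsilon_k|\le2$. The function $\log(|\zeta|^2+\delta^2)$ of $(\zeta,\delta)$ is smooth near the compact set $\{r/2\le|\zeta|\le2,\ 0\le\delta\le1\}$, so each of its derivatives in $\zeta$ is bounded there, uniformly in $\delta$. Thus for each order of derivative, the derivatives of these $f_k$ on $\{r\le|w|<1\}$ are bounded independently of $k$. Since $\sum2^{-k}<\infty$ and the finitely many remaining $f_k$ are smooth, the series and all its term-by-term derivatives converge uniformly on compact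 subsets of $\{r<|w|<1\}$. So $s$ is finite and smooth there, and $r$ was arbitrary.

**The wells.** All other terms being negative,
$$s(\varepsilon_k)\le2^{-k}f_k(\varepsilon_k)=2^{-k}\log\frac{\delta_k^2}5=-k-2^{-k}\log5<-k.\qquad\blacksquare$$

## 6. The Hartogs domain of $s$ and its bounded part

Let $\rho=e^{-s(0)}$, and put
$$\Omega=\{(z,w)\in\mathbb C\times\mathbb D:|z|<e^{-s(w)}\},\qquad\omega=\Omega\cap\{|z|<\rho\},\qquad F=\{|z|<\rho\}\times\{0\}.$$
By construction $F=\Omega\cap\{w=0\}$, so $F\subset\omega$. Also $\omega$ is bounded, being contained in $\{|z|<\rho\}\times\mathbb D$.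

**Both sets are domains.** $\Omega$ is the set where the upper semicontinuous function $\log|z|+s(w)$ is negative, so it is open, and so is $\omega$. All fibres over points $w\in\mathbb D$ are discs centered at $0$, and $\{0\}\times\mathbb D\subset\omega\subset\Omega$. Any point can be joined to $\{0\}\times\mathbb D$ within its fibre, so both sets are connected.

**Both are pseudoconvex.** That the set where a psh function is negative in a pseudoconvex domain is pseudoconvex is a textbook fact. As $s$ is not continuous, here is a direct argument. Let $s_N$ be the $N$-th partial sum of $s$, a smooth subharmonic function, and let $\Omega_N=\{(z,w)\in\mathbb C\times\mathbb D:|z|^2e^{2s_N(w)}<1\}$, which is connected for the same reason as $\Omega$. The function $g_N=|z|^2e^{2s_N}$ is psh by (3), and $t\mapsto-\log(1-t)$ is convex and increasing on $(-\infty,1)$. So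
$$|z|^2+\frac1{1-|w|^2}-\log(1-g_N)$$
is a continuous psh exhaustion function of $\Omega_N$, and $\Omega_N$ is pseudoconvex. Since $s_N\downarrow s$, the $\Omega_N$ increase and their union is $\Omega$. A closed ball in $\Omega$ is compact, hence lies in $\Omega_N$ for large $N$. Therefore the boundary distances of $\Omega_N$ increase to that of $\Omega$, and $-\log\operatorname{dist}(\cdot,\partial\Omega)$ is locally a decreasing limit of the psh functions $-\log\operatorname{dist}(\cdot,\partial\Omega_N)$. So it is psh, and $\Omega$ is pseudoconvex. The connected set $\omega$ is the intersection of $\Omega$ with the pseudoconvex domain $\{|z|<\rho\}\times\mathbb C$, so it is pseudoconvex too.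

We claim $\mathfrak c(\Omega)=F$. The two inclusions are the next two sections.

## 7. Strictly plurisubharmonic functions off $F$

**Proposition 1.** $\mathfrak c(\Omega)\subset F$. More precisely, for every $(z_0,w_0)\in\Omega$ with $w_0\ne0$ there is an admissible function on $\Omega$ that is strictly psh at $(z_0,w_0)$.

As for $G$, the natural function is $u=|z|^2e^{2s(w)}$. It is bounded by $1$ on $\Omega$, and by (3) it is strict in the direction of $z$. The obstacle is that $s$ is not continuous at $0$, so $u$ is not smooth along $w=0$. We must switch $u$ off near $w=0$ while staying psh. Adding $\log|w|$, which is pluriharmonic off $w=0$ and tends to $-\infty$ there, and then composing with a convex function that vanishes on the negative half-line does this.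

**Proof.** **Construction.** Let $h(t)=\int_0^te^{-1/\tau}\,d\tau$ for $t>0$ and $h(t)=0$ for $t\le0$. All derivatives of $e^{-1/\tau}$ tend to $0$ as $\tau\downarrow0$, so $h$ is smooth. Its derivative is nondecreasing, so $h$ is convex, and $h'\ge0$ with $h'>0$ on $(0,\infty)$. On $\Omega\cap\{w\ne0\}$ put
$$u=|z|^2e^{2s(w)},\qquad v=u+\log|w|+1-\log|w_0|,$$
and on $\Omega$ define
$$\Phi=|w|^2+h(v)\ \text{ for }w\ne0,\qquad\Phi=0\ \text{ for }w=0 .$$

**Smoothness and upper bound.** $\Phi$ is smooth where $w\ne0$, by Lemma 1. Since $u<1$ on $\Omega\cap\{w\ne0\}$, we have $v<2+\log|w|-\log|w_0|$. This is negative for $0<|w|<e^{-2}|w_0|$. So $\Phi=|w|^2$ on $\Omega\cap\{|w|<e^{-2}|w_0|\}$, and $\Phi$ is smooth on all of $\Omega$. Since $|w|<1$, also $v<2-\log|w_0|$, and $\Phi\le1+h(2-\log|w_0|)$.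

**Plurisubharmonicity.** Near $w=0$ this is clear. Where $w\ne0$, $s$ is smooth and subharmonic, so $u$ is psh by (3), and $L_v=L_u$ because $\log|w|$ is pluriharmonic. By (1), with $h''\ge0$,
$$L_\Phi(\xi)\ge|\xi_2|^2+h'(v)\,L_u(\xi)\ge0 .$$

**Strictness at $(z_0,w_0)$.** There $v=u+1>0$, so $h'(v)>0$. If $L_\Phi(\xi)=0$ at this point, then $\xi_2=0$ and $L_u(\xi)=0$. By (3), $L_u(\xi_1,0)=e^{2s(w_0)}|\xi_1|^2$, so $\xi_1=0$ as well. Hence $\Phi$ is strictly psh at $(z_0,w_0)$ and $(z_0,w_0)\notin\mathfrak c(\Omega)$. As $\Omega\cap\{w=0\}=F$, this gives $\mathfrak c(\Omega)\subset F$. $\blacksquare$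

## 8. Admissible functions are constant on $F$

**Proposition 2.** Every admissible function on $\Omega$ is constant on $F$. Consequently $F\subset\mathfrak c(\Omega)$.

**Proof.** Let $\varphi\le C$ be admissible on $\Omega$, and fix $0<r_1<r_2<\rho$.

**Step 1: the three circles estimate over $\varepsilon_k$.** By Lemma 1, $e^{-s(\varepsilon_k)}>e^k$. So $\varphi_k(z)=\varphi(z,\varepsilon_k)$ is defined, smooth, subharmonic and $\le C$ on $\{|z|<e^k\}$. With $M_k(r)=\max_{|z|=r}\varphi_k$, (4) for $R_0=e^k>r_2$ gives
$$M_k(r_2)\le M_k(r_1)+\frac{\log(r_2/r_1)}{k-\log r_1}\bigl(C-M_k(r_1)\bigr). \tag{5}$$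

**Step 2: passage to the limit fibre.** The compact set $\{|z|\le r_2\}\times\{0\}$ lies in the open set $\Omega$, so $\{|z|\le r_2\}\times\{|w|\le\eta\}\subset\Omega$ for some $\eta>0$. On this compact product $\varphi$ is uniformly continuous, so $\varphi_k\to\varphi(\cdot,0)$ uniformly on $\{|z|\le r_2\}$. Put $M(r)=\max_{|z|=r}\varphi(\cdot,0)$. Then $M_k(r_j)\to M(r_j)$ for $j=1,2$. In (5) the numbers $C-M_k(r_1)$ stay bounded while the fraction tends to $0$, and we get $M(r_2)\le M(r_1)$.

**Step 3: constancy.** The maximum of the subharmonic function $\varphi(\cdot,0)$ over $\{|z|\le r_2\}$ is $M(r_2)\le M(r_1)$. So it is attained at an interior point with $|z|=r_1$. By the strong maximum principle $\varphi(\cdot,0)$ is constant on $\{|z|<r_2\}$. As $r_2<\rho$ was arbitrary, $\varphi(\cdot,0)$ is constant on $\{|z|<\rho\}$.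

**Step 4: the Levi form.** Hence $L_\varphi(p;(1,0))=\varphi_{z\bar z}(p)=0$ for all $p\in F$, and $\varphi$ is not strictly psh at any point of $F$. $\blacksquare$

## 9. Proof of Theorem 3 in all dimensions

**The case $n=2$.** Propositions 1 and 2 give $\mathfrak c(\Omega)=F\ne\varnothing$, and $F\subset\omega$. Both domains are pseudoconvex by Section 6. Since $\omega$ is bounded, $|z|^2+|w|^2$ is admissible on $\omega$ and strictly psh everywhere, so $\mathfrak c(\omega)=\varnothing$.

**The case $n\ge3$.** Take $\Omega'=\Omega\times\mathbb D^{n-2}$ and $\omega'=\omega\times\mathbb D^{n-2}$, with coordinate $\zeta$ on the polydisc. Products of pseudoconvex domains are pseudoconvex domains. Since $\omega'$ is bounded, $\mathfrak c(\omega')=\varnothing$.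

We compute $\mathfrak c(\Omega')$. If $\varphi$ is admissible on $\Omega'$, then for each $\zeta\in\mathbb D^{n-2}$ its restriction to the slice $\Omega\times\{\zeta\}$ is admissible on $\Omega$, so it is not strictly psh at any point of $F$. Then neither is $\varphi$ at any point of $F\times\{\zeta\}$. This shows $F\times\mathbb D^{n-2}\subset\mathfrak c(\Omega')$. Conversely, let $(z_0,w_0)\in\Omega$ with $w_0\ne0$, and let $\Phi$ be the function of Proposition 1 for this point. Then $\Phi(z,w)+|\zeta|^2$ is smooth, psh and bounded above on $\Omega'$. Its Levi form is the sum of $L_\Phi$ in the first two directions and the squared norm in the others, so it is positive definite at $(z_0,w_0,\zeta)$ for every $\zeta$. So $\mathfrak c(\Omega')=F\times\mathbb D^{n-2}$, which is nonempty and contained in $\omega'$. $\blacksquare$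

## 10. The missing separation, seen directly

In the example with $n=2$, Theorem 2 must be inapplicable at every point of the core: we have $p\in\mathfrak c(\Omega)$ but $p\notin\mathfrak c(\omega)$ for each $p\in F$, and $\omega\ne\Omega$. Hence every admissible $\Psi$ on $\Omega$ satisfies
$$\inf_{\Omega\setminus\omega}\Psi\le\Psi(p)\qquad\text{for all }p\in\mathfrak c(\Omega). \tag{6}$$
One can also see (6) without Theorem 2. Let $\Psi\le C$ be admissible on $\Omega$, and let $c$ be its constant value on $F$. For all $k$ with $e^k>\rho$ the circle $\{|z|=\rho\}\times\{\varepsilon_k\}$ lies in $\Omega\setminus\omega$, so $\inf_{\Omega\setminus\omega}\Psi\le M_k(\rho)$, where $M_k(r)=\max_{|z|=r}\Psi(\cdot,\varepsilon_k)$. Fix $r_1<\rho$. Estimate (4) with $R_0=e^k$ gives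
$$M_k(\rho)\le M_k(r_1)+\frac{\log(\rho/r_1)}{k-\log r_1}\bigl(C-M_k(r_1)\bigr),$$
and $M_k(r_1)\to c$ by uniform convergence as in Section 8. So the right-hand side tends to $c$, and $\inf_{\Omega\setminus\omega}\Psi\le c$, which is (6).

The long discs over $\varepsilon_k$, which force constancy on $F$, leave $\omega$ through the circles $|z|=\rho$, and no admissible function on $\Omega$ can separate $F$ from the part they reach. So without the separation hypothesis the conclusion of Theorem 2 can fail, even for pseudoconvex $\Omega$ and bounded pseudoconvex $\omega$.
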